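# Square waves that disagree too often: Levine's two-player hat game with one imaginary strategy

## 1. The square waves of frequency $2^a$ and $2^a+\sqrt2$

For real $z$ put $\sigma(z)=2(\lfloor z\rfloor \bmod 2)-1$. This is the square wave of period $2$ that equals $-1$ on $[0,1)$ and $+1$ on $[1,2)$. Let $N=2^a$ with $a$ large, let $y$ be uniform on $[0,1]$, and look at the two signs
$$R_1=\sigma(Ny),\qquad R_2=\sigma\bigl((N+\sqrt2)\,y\bigr).$$
The first one only records the $a$-th binary digit of $y$. The second one is a wave of almost the same frequency, whose phase slowly drifts away from that of the first. While $y$ goes from $0$ to $1$, the phase difference goes from $0$ to $\sqrt2$. This length of drift makes the two signs *negatively* correlated, whereas two distinct binary digits of $y$ are always independent. The whole lecture rests on this pair.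

To compute, write $y=2(j+u)/N$ with an integer $0\le j<N/2$ and $u\in[0,1)$. Then $Ny=2j+2u$, and since $\sigma$ has period $2$,
$$R_1=\sigma(2u),\qquad R_2=\sigma(2u+\sqrt2\,y)\qquad\text{exactly.}$$
For large $N$ the fast variable $u$ and the slow variable $y$ are nearly independent and uniform. This suggests the following limit object, for any number of waves.

**Definition (the law $\nu_d$).** Let $d=(d_1,\dots,d_m)$ be real numbers with $d_1=0$. Let $u,v$ be independent and uniform on $[0,1]$. Put $r_j=\sigma(2u+d_jv)$ for $j\le m$, and let $r_p$ for $p>m$ be independent fair signs, independent of $(u,v)$. The law of $r=(r_p)_{p\ge1}$ is $\nu_d$.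

For fixed $v$ the argument $2u$ runs through a full period, so every $r_j$ is a fair sign. For the correlations, let $\tau(\delta)=E_u[\sigma(2u)\sigma(2u+\delta)]$. For $0\le\delta\le1$ the waves $\sigma(z)$ and $\sigma(z+\delta)$ disagree, within one period $[0,2)$, exactly on $[1-\delta,1)\cup[2-\delta,2)$, a fraction $\delta$ of the period. Hence $\tau(\delta)=1-2\delta$ there. Since $\tau$ is even and has period $2$, it is determined everywhere: $\tau(\delta)=1-2|\delta|$ on $[-1,1]$. Averaging over $v$ gives, for $D=|d_j-d_k|>0$,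
$$E_{\nu_d}[r_jr_k]=\bar\rho(D),\qquad \bar\rho(D)=\int_0^1\tau(Dv)\,dv=\frac1D\int_0^D\tau(\delta)\,d\delta.\tag{1}$$
The integral of $\tau$ over each $[n,n+1]$, $n$ an integer, is $0$. On $[1,2]$ we have $\tau(\delta)=1-2(2-\delta)=2\delta-3$, and on $[3,4]$ we have $\tau(\delta)=1-2(4-\delta)=2\delta-7$. Integrating from $1$, respectively from $3$,
$$\bar\rho(D)=\frac{(D-1)(D-2)}{D}\ \ (1\le D\le2),\qquad \bar\rho(D)=\frac{(D-3)(D-4)}{D}\ \ (3\le D\le4).\tag{2}$$
On $[1,2]$ this is $D-3+2/D$, which is smallest at $D=\sqrt2$, with value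
$$\bar\rho(\sqrt2)=2\sqrt2-3\approx-0.172 .$$

The next lemma makes the limit precise and adds binary digits from far down the expansion as further independent signs.

**Lemma 1 (limit law).** Let $d_1=0,d_2,\dots,d_m$ be real and $n\ge m$. For integers $a$ with $2^a\ge 2+\max_j|d_j|$ and $K\ge a$, let $y$ be uniform on $[0,1]$ and let $R^{a,K}\in\{-1,1\}^n$ have the entries $\sigma((2^a+d_p)y)$ for $p\le m$ and $\sigma(2^{K+p}y)$ for $m<p\le n$. Then for every function $G$ on $\{-1,1\}^n$,
$$\lim_{a\to\infty}\ \lim_{K\to\infty}E\,G(R^{a,K})=E_{\nu_d}\,G(r_1,\dots,r_n).$$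

**Step 1: $K\to\infty$ with $a$ fixed makes the last $n-m$ signs fair and independent of the rest.** For each sign pattern, the set of $y$ on which the first $m$ entries show that pattern is a finite union of intervals. Let $I$ be one of them. The entries with $p>m$ record the digits $K+m+1,\dots,K+n$ of $y$. On each dyadic interval of length $2^{-(K+m)}$, a prescribed pattern of these digits has relative measure exactly $2^{-(n-m)}$. At most two of the dyadic intervals that meet $I$ are not contained in $I$. So the part of $I$ with the prescribed digits has measure $2^{-(n-m)}|I|+O(2^{-K})$, and the claim follows.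

**Step 2: $a\to\infty$ gives the law of the first $m$ signs.** Put $N=2^a$ and $y=2(j+u)/N$ as above, so that $\sigma((N+d_p)y)=\sigma(2u+d_py)$. For continuous $F$ on $[0,1]^2$,
$$E\,F(u,y)=\frac2N\sum_{0\le j<N/2}\int_0^1F\Bigl(u,\frac{2(j+u)}N\Bigr)du .$$
By uniform continuity we may replace $2(j+u)/N$ by $2j/N$ with an error tending to $0$, and then we have Riemann sums that converge to $\int_0^1\!\int_0^1F(u,v)\,du\,dv$. So $(u,y)$ converges weakly to the uniform law on the square. The functions $(u,v)\mapsto\sigma(2u+d_pv)$ are discontinuous only on the finitely many line segments $2u+d_pv\in\mathbb Z$ in the square, a null set. By the continuous mapping theorem the law of $(\sigma(2u+d_py))_{p\le m}$ converges to that of $(\sigma(2u+d_pv))_{p\le m}$. $\square$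

## 2. The hat game and the identity that these waves refute

Two players each wear an infinite stack of hats, each hat independently black or white with probability $1/2$. Each player sees the other's stack but not their own. Without communication each names a position in their own stack, and the team wins if both named hats are black. Let $V_2$ be the supremum of the winning probability over measurable strategy pairs.

Identify a stack with the number $x=0.x_1x_2x_3\dots\in[0,1]$ in binary, digit $1$ meaning black. Stacks are then independent and uniform on $[0,1]$; dyadic rationals form a null set and are ignored. For $t\ge0$ put $\varepsilon(t)=\lfloor t\rfloor\bmod2$. Since $\lfloor 2^kx\rfloor$ has binary digits $x_1\dots x_k$, its parity is $\varepsilon(2^kx)=x_k$. Note that $\sigma=2\varepsilon-1$ on $[0,\infty)$.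

Let $\widehat{\mathcal S}_1$ be the set of measurable $k:[0,1]\to\mathbb Z_{\ge1}$, the ordinary strategies. Let $\widehat{\mathcal M}_1$ be the set of measurable $g:[0,1]\to[0,\infty)$, the *imaginary* strategies. An imaginary strategy replaces the hat $y_{\ell(x)}=\varepsilon(2^{\ell(x)}y)$ by $\varepsilon(g(x)y)$, where the frequency $g(x)$ need not be a power of $2$. For instance $g\equiv3$ asks whether $y\in[\frac13,\frac23)$, up to a null set. Write $2^{\widehat{\mathcal S}_1}=\{2^k:k\in\widehat{\mathcal S}_1\}$. We take as known: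

1. (i) If the player wearing $x$ names hat $k(y)$ and the other names hat $\ell(x)$, the winning probability is $\int_{[0,1]^2}\varepsilon(2^{k(y)}x)\,\varepsilon(2^{\ell(x)}y)\,dx\,dy$, and $V_2$ is the supremum of this over $k,\ell\in\widehat{\mathcal S}_1$.
2. (ii) $V_2\ge7/20$.
3. (iii) $\sup_{f,g\in\widehat{\mathcal M}_1}\int_{[0,1]^2}\varepsilon(f(y)x)\,\varepsilon(g(x)y)\,dx\,dy=1/2$.

Constant strategies win with probability $\frac14$. A better one: each player names the position of the first black hat that they *see*. If the first black hats of $x$ and $y$ are at the same height, the team wins. If the one in $y$ is lower, say at height $j$, then $x_j=0$, and the player wearing $x$ names a white hat; the other case is symmetric. So the value is $\sum_{j\ge1}4^{-j}=\frac13$. In particular $V_2>\frac14$ is visible by hand.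

The question comes from Clément Bouquet, Salah Chikhi, Timothé Charles, Yanghao Zhou, Eric Wang, "An analytical framework for the Levine hats problem: new strategies, bounds and generalizations", arXiv:2508.01737 (2025). Let only *one* of the two strategies become imaginary, and put
$$W=\sup_{(k,g)\in\widehat{\mathcal S}_1\times\widehat{\mathcal M}_1}\int_{[0,1]^2}\varepsilon(2^{k(y)}x)\,\varepsilon(g(x)y)\,dx\,dy .$$
Clearly $W\ge V_2$. Is $W=V_2$? The answer is no.

**Theorem 1.** $V_2<W$. The strict inequality already holds when $g$ is restricted to take values in $\{2^j:j\ge1\}\cup\{t\}$ for one suitable real number $t$ (of the form $2^a+\sqrt2$).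

This is where Section 1 enters. Through an ordinary strategy the player who sees $y$ gets independent signs. With a frequency $2^a+\sqrt2$, two of these signs can be made negatively correlated. We have to show that, starting from a best possible ordinary strategy, this helps strictly.

## 3. Fractional partitions and the functional $\Phi$

Fix the strategy $\ell$ of the player who sees $x$. It cuts the space of stacks $x$ into the regions $\{\ell=p\}$. The other player, seeing $y$, wins by naming hat $i$ with probability $\sum_py_p\,|\{\ell=p,\ x_i=1\}|$. So only the numbers $|\{\ell=p,x_i=1\}|$ matter, and it is convenient to allow randomized regions.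

Let $X=\{0,1\}^{\mathbb N}$ with the fair coin measure, let $E$ be expectation, and put $\rho_i=2x_i-1$.

**Definition (fractional partition).** A fractional partition is a countable family $f=(f_p)$ of measurable functions $f_p:X\to[0,1]$ with $\sum_pf_p=1$ a.e. Its data are
$$m_p=E f_p,\qquad a_{p,i}=E[f_px_i],\qquad c_{p,i}=E[f_p\rho_i],\qquad a_{p,i}=\tfrac12(m_p+c_{p,i}).$$
For signs $r=(r_p)$ put
$$S_f(r)=\sup_i\sum_pr_pc_{p,i},\qquad \Phi(f)=\tfrac14+\tfrac14E\,S_f(r)\quad\text{with }r_p\text{ independent fair signs.}$$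
We call $f$ *optimal* if $\Phi(f)=V_2$. For $p\ne q$, $f^{p\cup q}$ denotes the fractional partition in which $f_p$ and $f_q$ are replaced by the single function $f_p+f_q$ (the *merge* of $p$ and $q$).

Note that $|c_{p,i}|\le m_p$, $\sum_pm_p=1$, and $\sum_pc_{p,i}=E\rho_i=0$. Renaming the index set, or adding and dropping zero functions, changes neither $\Phi$ nor anything else of interest.

The supremum is never negative: $S_f\ge0$ for every $r$. Indeed the $\rho_i$ are orthonormal in $L^2(X)$, so $c_{p,i}\to0$ as $i\to\infty$ for each $p$ by Bessel's inequality. Since $|c_{p,i}|\le m_p$ and $\sum_p m_p=1$, dominated convergence gives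
$$\sum_p|c_{p,i}|\to0\qquad(i\to\infty).\tag{3}$$

Put $\eta_p=(1+r_p)/2\in\{0,1\}$ and $\Psi(\eta)=\sup_i\sum_p\eta_pa_{p,i}$. This is the conditional winning probability, up to an arbitrarily small loss, of a player who sees the bits $\eta$. Expanding $\eta_pa_{p,i}=\frac14(1+r_p)(m_p+c_{p,i})$ and using $\sum_pm_p=1$, $\sum_pc_{p,i}=0$, we get
$$\Psi(\eta)=\tfrac14\Bigl[1+\sum_pr_pm_p+S_f(r)\Bigr].\tag{4}$$
So under *any* law of $r$ with fair marginals,
$$E\,\Psi=\tfrac14+\tfrac14E\,S_f.\tag{5}$$

**Example 1 (first black hat).** Let $f_p$ be the indicator that the first black hat of $x$ is at height $p$. Then $m_p=2^{-p}$, and $a_{p,i}$ equals $0$ for $i<p$, $2^{-p}$ for $i=p$, $2^{-p-1}$ for $i>p$. If the first black bit of $\eta$ is at $j$, naming $i=j$ gives $2^{-j}$. Naming $i<j$ gives $0$. Naming $i>j$ gives at most $2^{-i}+\frac12\sum_{j\le p<i}2^{-p}=2^{-i}+2^{-j}-2^{-i}=2^{-j}$. So $\Psi=2^{-j}$, and $\Phi(f)=\sum_j2^{-j}2^{-j}=\frac13$.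

**Example 2 (the cyclic partition).** Let $f_1,f_2,f_3$ be the indicators of $(x_1,x_2,x_3)\in\{100,110\}$, $\{010,011\}$, $\{001,101\}$, and $f_4$ that of $\{000,111\}$. Counting,
$$(c_{1,i})_{i\le3}=\tfrac14(1,0,-1),\quad (c_{2,i})_{i\le3}=\tfrac14(-1,1,0),\quad(c_{3,i})_{i\le3}=\tfrac14(0,-1,1),\quad c_{4,i}=0,$$
and all $c_{p,i}$ with $i>3$ vanish. Hence $S_f=\max\{0,\frac14\max(r_1-r_2,\,r_2-r_3,\,r_3-r_1)\}$. If $r_1,r_2,r_3$ are not all equal, the three differences lie in $\{0,\pm2\}$, sum to $0$ and are not all $0$, so one of them is $2$ and $S_f=\frac12$. Otherwise $S_f=0$. So $\Phi(f)=\frac14+\frac14\cdot\frac34\cdot\frac12=\frac{11}{32}$.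

With this vocabulary we can state the sharper results.

**Theorem 2.**

1. $V_2$ is attained by a pair $(k,\ell)\in\widehat{\mathcal S}_1^2$.
2. $W\ge V_2+(3-2\sqrt2)\,\Gamma$, where $\Gamma=\sup\{V_2-\Phi(f^{p\cup q}): f\text{ optimal},\ p\ne q\}$ is the *merging loss*, and $\Gamma>0$.
3. $\displaystyle\frac38-\frac{(\sqrt{10}-3)(3-4V_2)}{16}\le W\le\frac{\sqrt3}4$. With fact (ii) this gives $W\ge\frac{27-4\sqrt{10}}{40}>0.3587$. Hence $V_2<W<\frac12$, so by (iii) both inclusions $(2^{\widehat{\mathcal S}_1})^2\subset2^{\widehat{\mathcal S}_1}\times\widehat{\mathcal M}_1\subset\widehat{\mathcal M}_1^2$ strictly increase the supremum.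

That optimal $f$ exist is part of what must be proved (Lemma 4).

## 4. Every law $\nu_d$ can be realized in the game

**Lemma 2 (realization).** For every fractional partition $f=(f_p)_{p\ge1}$ and all real $d_1=0,d_2,\dots,d_m$,
$$W\ge\tfrac14+\tfrac14E_{\nu_d}S_f .$$
More precisely, for every $\delta>0$ and every sufficiently large $a$ there is a pair $(k,g)$ of value at least $\frac14+\frac14E_{\nu_d}S_f-\delta$ with $g$ taking values in $\{2^j:j\ge1\}\cup\{2^a+d_2,\dots,2^a+d_m\}$. Furthermore $V_2=\sup_f\Phi(f)$.

**Step 1: turn the fractional partition into a genuine one.** The even hats of $x$ serve as a source of randomness. Let $x'=(x_1,x_3,x_5,\dots)$ and $U=\sum_jx_{2j}2^{-j}$. These are independent, $x'$ is distributed as a point of $X$, and $U$ is uniform. Let $\ell(x)=p$ if $\sum_{q<p}f_q(x')\le U<\sum_{q\le p}f_q(x')$, and $\ell(x)=1$ on the remaining null set. Given $x'$, the event $\ell=p$ has probability $f_p(x')$, so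
$$|\{\ell=p,\ x_{2i-1}=1\}|=a_{p,i}.$$

**Step 2: the strategies.** Fix $n\ge m$, $\theta>0$, $N=2^a\ge2+\max_j|d_j|$ and $K\ge a$. Let
$$g(x)=\begin{cases}N+d_p&\text{if }\ell(x)=p\le m,\\ 2^{K+p}&\text{if }m<\ell(x)=p\le n,\\ 2&\text{if }\ell(x)>n.\end{cases}$$
For $p\le n$ let $\eta_p(y)$ be the value of $\varepsilon(g(x)y)$ when $\ell(x)=p$; it depends on $y$ only. Put $\Psi_n(\eta)=\sup_i\sum_{p\le n}\eta_pa_{p,i}$. For each of the $2^n$ possible vectors $\eta$ choose $i(\eta)$ with $\sum_{p\le n}\eta_pa_{p,i(\eta)}\ge\Psi_n(\eta)-\theta$, and let $k(y)=2i(\eta(y))-1$. Both strategies are measurable. The set $\{\ell>n\}$ contributes at least $0$, so for every $y$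
$$\int\varepsilon(2^{k(y)}x)\,\varepsilon(g(x)y)\,dx\ \ge\ \sum_{p\le n}\eta_p(y)\,a_{p,i(\eta(y))}\ \ge\ \Psi_n(\eta(y))-\theta .$$

**Step 3: pass to the limit.** The signs $2\eta_p(y)-1$, $p\le n$, form the vector $R^{a,K}$ of Lemma 1. Also $0\le\Psi-\Psi_n\le\sum_{p>n}m_p$, because $0\le a_{p,i}\le m_p$. Given $\delta>0$, take $\theta=\delta/4$ and $n$ with $\sum_{p>n}m_p\le\delta/4$. By Lemma 1, for every sufficiently large $a$ the limit over $K$ of $E\,\Psi_n(\eta(y))$ is at least $E_{\nu_d}\Psi_n-\delta/4$, and then for large $K$ we lose at most another $\delta/4$. The value of $(k,g)$ is thus at least $E_{\nu_d}\Psi-\delta$. By (5) this is $\frac14+\frac14E_{\nu_d}S_f-\delta$.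

**Step 4: the formula for $V_2$.** With $m=1$ and $d_1=0$, all values of $g$ are $2^j$ with $j\ge1$, and $\nu_d$ is the law of independent fair signs. So the pairs just built are ordinary, and $V_2\ge\Phi(f)$ for every $f$. Conversely, given $k,\ell\in\widehat{\mathcal S}_1$, let $f_p=1_{\{\ell=p\}}$. For each $y$ the integral over $x$ is $\sum_py_p\,a_{p,k(y)}\le\Psi((y_p)_p)$. The digits $y_p$ are independent and fair, so the value is at most $E\,\Psi=\Phi(f)$. $\square$

## 5. Correlating two signs of the cyclic partition, and what this does not settle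

**Correlation enters linearly.** Let $E_\rho$ denote expectation when $(r_p,r_q)$ has fair marginals and correlation $\rho$, while all other signs are fair and independent, also of this pair. Each value of $(r_p,r_q)$ then has probability $\frac14(1+\rho\,r_pr_q)$, so this law has density $1+\rho\,r_pr_q$ relative to independent fair signs, and
$$E_\rho S_f=E\,S_f+\rho\,E[r_pr_qS_f].\tag{6}$$
At $\rho=1$ we have $r_p=r_q$, which means that $f_p$ and $f_q$ share one sign. Therefore
$$\Phi(f^{p\cup q})=\tfrac14+\tfrac14E_1S_f=\Phi(f)+\tfrac14E[r_pr_qS_f].\tag{7}$$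
For $p=1,q=2$, Lemma 2 with $d=(0,\sqrt2)$ realizes $\rho=2\sqrt2-3$. Write $\kappa=3-2\sqrt2$. Relabeling so that any chosen pair comes first, (6) and (7) give, for every $f$ and all $p\neq q$,
$$W\ \ge\ \Phi(f)+\kappa\,\bigl(\Phi(f)-\Phi(f^{p\cup q})\bigr).\tag{8}$$
So whatever a merge loses, negative correlation gains, times $\kappa$.

**A hand check.** In Example 2 merge $f_1$ and $f_2$. Then $r_1=r_2$, and $S_f=\frac12$ exactly when $r_3\ne r_1$, so the value is $\frac14+\frac14\cdot\frac12\cdot\frac12=\frac{10}{32}$, a loss of $\frac1{32}$. By (8), $W\ge\frac{11}{32}+\frac{\kappa}{32}$.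

**Three correlated signs.** One can do better by correlating all three signs of Example 2. Use $d=(0,D,2D)$ with $D=\sqrt{10}/2\approx1.58$. Then $D\in[1,2]$ and $2D=\sqrt{10}\in[3,4]$, so both formulas in (2) apply. The indicator that $r_1=r_2=r_3$ equals $\frac14(1+r_1r_2+r_1r_3+r_2r_3)$. Hence the probability of all equal signs is
$$q=\frac14\Bigl[1+\frac{2(D-1)(D-2)}D+\frac{(2D-3)(2D-4)}{2D}\Bigr]=D-3+\frac5{2D}=\sqrt{10}-3\approx0.162,\tag{9}$$
compared with $\frac14$ for independent signs. So $W\ge\frac14+\frac18(1-q)=\frac{6-\sqrt{10}}8>0.354$, which exceeds the number $\frac7{20}$ of fact (ii).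

**Where this stops.** It is tempting to keep improving such examples until they beat $V_2$. But $\frac7{20}$ is only a lower bound for $V_2$. A numerical lower bound for $W$ refutes $W=V_2$ only together with an upper bound for $V_2$ below it, and none is available to us. We must compare $W$ with $V_2$ itself, without knowing its value.

The next attempt is to apply (8) to nearly optimal $f$. Suppose $W=V_2$ and let $e(f)=V_2-\Phi(f)\ge0$ be the deficit of $f$. Then (8) reads $V_2\ge V_2-e(f)+\kappa\,(e(f^{p\cup q})-e(f))$, that is,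
$$e(f^{p\cup q})\le(1+\kappa^{-1})\,e(f)=(4+2\sqrt2)\,e(f).$$
Merging everything into one piece gives the value $\frac14$, since then $c_{1,i}=E\rho_i=0$ and $S=0$. So after sufficiently many merges the deficit must be close to $V_2-\frac14>0$. But the bound on the deficit is multiplied by more than $6$ with each merge, and the number of merges that we need depends on $f$, which in turn depends on how small a deficit we ask for. So the argument yields no contradiction in this form. If the initial deficit is exactly $0$, however, it stays $0$ forever. This is why we now prove that an optimal $f$ exists.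

## 6. Existence of an optimal fractional partition

We want to take a maximizing sequence and pass to a weak-* limit. Two things can go wrong. First, the coordinates can run away. Let $f^{(N)}_1=1_{\{x_N=1\}}$ and $f_2^{(N)}=1-f_1^{(N)}$. Then $S=\max(0,\frac12(r_1-r_2))$, so $\Phi(f^{(N)})=\frac14+\frac14\cdot\frac14=\frac5{16}$ for every $N$, but the weak-* limits are the constants $\frac12,\frac12$, with $\Phi=\frac14$. The cure is to permute coordinates so that the important ones come first. Second, the mass can be scattered over more and more tiny pieces and disappear in the limit. The cure is that tiny pieces contribute almost nothing to $\Phi$. For example, for the partition into the $2^N$ cylinders of the first $N$ coordinates, $c_{p,i}=\pm2^{-N}$ for $i\le N$ and $c_{p,i}=0$ for $i>N$, so $E\,S\le\bigl(\sum_{p,i}c_{p,i}^2\bigr)^{1/2}=\sqrt N\,2^{-N/2}\to0$. The next lemma makes this quantitative.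

**Lemma 3.** If $f:X\to[0,1]$ is measurable and $m=Ef$, then $\sum_i(E[f\rho_i])^2\le\sqrt3\,m^{3/2}$.

*Proof.* Let $c_i=E[f\rho_i]$ and $s^2=\sum_{i\le n}c_i^2$, and assume $s>0$. Put $h=s^{-1}\sum_{i\le n}c_i\rho_i=\sum_{i\le n} b_i\rho_i$ with $\sum b_i^2=1$. Expanding the fourth power, only terms in which each index occurs an even number of times survive, so $E h^4=3(\sum b_i^2)^2-2\sum b_i^4\le3$. On the other hand $E[fh]=s^{-1}\sum_{i\le n} c_i^2=s$. By Hölder with exponents $\frac43$ and $4$, and $f^{4/3}\le f$,
$$s=E[fh]\le(E f^{4/3})^{3/4}(E h^4)^{1/4}\le m^{3/4}\,3^{1/4}.$$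
Square, and let $n\to\infty$. $\square$

The gain over Bessel's inequality, which would give $m$, is the exponent $\frac32>1$.

**Lemma 4.** There is a fractional partition $f$ with $\Phi(f)=V_2$.

By Lemma 2 choose fractional partitions $f^{(N)}$ with $\Phi(f^{(N)})\to V_2$.

**Step 1: make only finitely many coordinates relevant.** This is so that coordinates can be sorted. Replace every $f_p$ by $E[f_p\mid x_1,\dots,x_n]$. This is again a fractional partition, it keeps $c_{p,i}$ for $i\le n$, and it makes $c_{p,i}=0$ for $i>n$. The new $S$ is nonnegative and at least $\sup_{i\le n}\sum_pr_pc_{p,i}$, so the old $S$ is at most the new $S$ plus $\sup_{i>n}\sum_p|c_{p,i}|$. So $\Phi$ drops by at most $\frac14\sup_{i>n}\sum_p|c_{p,i}|$, which tends to $0$ as $n\to\infty$ by (3). Choosing $n=n(N)$ large, we may assume that for each $N$ only finitely many $i$ have some $c^{(N)}_{p,i}\ne0$, and still $\Phi(f^{(N)})\to V_2$.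

**Step 2: sort the pieces and the coordinates.** Relabel the pieces, dropping zero functions or padding with them, so that $m_p^{(N)}$ is nonincreasing in $p\ge1$. This is possible since $\sum_pm_p^{(N)}=1$. The same sum gives $m^{(N)}_p\le1/p$. Permuting the coordinates of $X$ preserves the measure and $\Phi$. So we may assume that $w^{(N)}_i=\sum_p(c_{p,i}^{(N)})^2$ is nonincreasing in $i$; by Step 1 only finitely many $w_i^{(N)}$ are nonzero, so such a permutation exists. By Lemma 3,
$$\sum_iw_i^{(N)}\le\sqrt3\sum_p(m_p^{(N)})^{3/2}\le\sqrt3,\qquad\text{hence}\qquad w_i^{(N)}\le\sqrt3/i .$$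

**Step 3: pass to a weak-* limit.** Since $L^1(X)$ is separable, a diagonal argument gives a subsequence along which $f^{(N)}_p\to f_p$ weak-* in $L^\infty(X)$ for every $p\ge1$. Testing against nonnegative functions shows $f_p\ge0$ and $\sum_{p\le M}f_p\le1$ for all $M$, so $\sum_{p\ge1}f_p\le1$. Put $c_{p,i}=E[f_p\rho_i]$ and $m_p=E f_p$. Then $c_{p,i}^{(N)}\to c_{p,i}$, $m_p\le1/p$, $\sum_pm_p\le1$, and $\sum_pc_{p,i}^2\le\sqrt3/i$ by Fatou.

**Step 4: the relevant expectation converges.** The purpose is to show that nothing is lost in the limit. For $c$ equal to one of the arrays $c^{(N)}$ or the limit array, put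
$$A(c;r)=\max\Bigl(0,\sup_i\sum_{p\ge1}r_pc_{p,i}\Bigr),\qquad A_{M,n}(c;r)=\max\Bigl(0,\max_{i\le n}\sum_{p\le M}r_pc_{p,i}\Bigr).$$
First cut off the pieces $p>M$, then the coordinates $i>n$. This gives
$$|E A-E A_{M,n}|\le E\sup_i\Bigl|\sum_{p>M}r_pc_{p,i}\Bigr|+\sup_{i>n}\sum_{p\le M}|c_{p,i}| .$$
For the first term, bound the supremum over $i$ by the square root of the sum of squares, use Cauchy–Schwarz and the independence of the signs, then Lemma 3:
$$E\sup_i\Bigl|\sum_{p>M}r_pc_{p,i}\Bigr|\le\Bigl(\sum_i\sum_{p>M}c_{p,i}^2\Bigr)^{1/2}\le\Bigl(\sqrt3\sum_{p>M}m_p^{3/2}\Bigr)^{1/2}\le3^{1/4}M^{-1/4}.$$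
The last inequality holds because $m_p^{1/2}\le M^{-1/2}$ for $p>M$ and $\sum m_p\le1$. The second term is at most $\sqrt M\,(\sqrt3/n)^{1/2}$ by Cauchy–Schwarz and the bound $\sum_pc_{p,i}^2\le\sqrt3/i$. Both bounds are uniform in $N$ and hold for the limit array too. For fixed $M,n$, $E A_{M,n}$ involves finitely many entries, so $E A_{M,n}(c^{(N)};r)\to E A_{M,n}(c;r)$. Letting $N\to\infty$, then $n\to\infty$, then $M\to\infty$, we get $E A(c^{(N)};r)\to E A(c;r)$. Since $S_{f^{(N)}}\ge0$, $A(c^{(N)};r)=S_{f^{(N)}}(r)$. Therefore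
$$V_2=\tfrac14+\tfrac14E A(c;r).$$

**Step 5: put the lost mass back.** Let $f_0=1-\sum_{p\ge1}f_p\ge0$. Then $f=(f_p)_{p\ge0}$ is a fractional partition, with $S_f=\sup_i\bigl(r_0c_{0,i}+\sum_{p\ge1}r_pc_{p,i}\bigr)\ge0$. Average over $r_0$ only. The average is at least $0$, and since an average of suprema is at least the supremum of the averages, it is at least $\sup_i\sum_{p\ge1}r_pc_{p,i}$. So it is at least $A(c;r)$, whence $\Phi(f)\ge V_2$. By Lemma 2, $\Phi(f)\le V_2$. $\square$

## 7. Some merge of some optimal partition loses strictly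

For optimal $f$ put $\Gamma_{pq}(f)=V_2-\Phi(f^{p\cup q})$, so that $\Gamma=\sup\Gamma_{pq}(f)$. Lemma 2 gives $\Gamma_{pq}(f)\ge0$, and (7) gives $\Gamma_{pq}(f)=-\frac14E[r_pr_qS_f]$.

**Lemma 5.** $\Gamma>0$.

*Proof.* Suppose $\Gamma_{pq}(f)=0$ for all optimal $f$ and all $p\ne q$. Then every merge of an optimal partition is again optimal. Start with the optimal $f=(f_1,f_2,\dots)$ of Lemma 4, relabeled and padded with zero functions if necessary. By induction
$$F_n=(f_1+\dots+f_n,\ f_{n+1},\ f_{n+2},\dots)$$
is optimal for every $n$. Since $\sum_pc_{p,i}=0$, the first member of $F_n$ has the coefficients $\sum_{p\le n}c_{p,i}=-\sum_{p>n}c_{p,i}$. So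
$$0\le S_{F_n}(r)=\sup_i\sum_{p>n}(r_p-r_1)\,c_{p,i}\le2\sum_{p>n}m_p\to0,$$
and $\Phi(F_n)\to\frac14$. This contradicts $\Phi(F_n)=V_2>\frac14$. $\square$

**Proof of Theorem 1 and of Theorem 2.2.** Let $f$ be optimal with $\Gamma_{pq}(f)>0$, relabeled so that $p=1$, $q=2$. Under $\nu_d$ with $m=2$, $d=(0,\sqrt2)$, the pair $(r_1,r_2)$ has fair marginals and correlation $2\sqrt2-3$, and the other signs are fair and independent. By Lemma 2 and (6),
$$W\ \ge\ \tfrac14+\tfrac14E_{\nu_d}S_f\ =\ \Phi(f)+\tfrac{2\sqrt2-3}4E[r_1r_2S_f]\ =\ V_2+(3-2\sqrt2)\,\Gamma_{12}(f)\ >\ V_2 .$$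
By the precise form of Lemma 2, with $\delta$ smaller than $(3-2\sqrt2)\Gamma_{12}(f)$, a value larger than $V_2$ is attained by some $(k,g)$ with $g$ valued in $\{2^j:j\ge1\}\cup\{2^a+\sqrt2\}$ for some $a$. This is Theorem 1. Taking the supremum over optimal $f$ and pairs $p\ne q$ gives $W\ge V_2+(3-2\sqrt2)\Gamma$, and $\Gamma>0$ by Lemma 5. $\blacksquare$

## 8. A spare hat makes $V_2$ a maximum

Lemma 4 gives an optimal *fractional* partition. To prove Theorem 2.1 we need an honest pair of strategies. Step 1 of Lemma 2 produces $\ell$ without loss; the only possible loss is that the supremum over $i$ in $S(r)$ is not attained. A hat on which $\ell$ does not depend repairs this.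

**Step 1: the strategy $\ell$.** Let $f=(f_p)_{p\ge1}$ be optimal. Leave $x_1$ unused, put $x'_i=x_{2i+1}$ and $U=\sum_jx_{2j}2^{-j}$, and define $\ell$ from $(x',U)$ as in Step 1 of Lemma 2. Then $|\{\ell=p,\ x_{2i+1}=1\}|=a_{p,i}$ and $|\{\ell=p,\ x_1=1\}|=\frac12m_p$.

**Step 2: the best response.** Write $r_p=2y_p-1$ for the hats of $y$. As in (4), naming hat $2i+1$ wins, given $y$, with probability $\frac14[1+\sum_pr_pm_p+\sum_pr_pc_{p,i}]$. Naming hat $1$ wins with probability $\frac12\sum_py_pm_p=\frac14[1+\sum_pr_pm_p]$. So the response to $y$ maximizes over the set $\{0\}\cup\{\sum_pr_pc_{p,i}\}_{i\ge1}$. Its supremum is $S_f(r)$, because $S_f(r)\ge0$. By (3), $\sum_pr_pc_{p,i}\to0$ as $i\to\infty$. So a positive supremum is attained at some $i$, and a zero supremum is attained by the element $0$, that is, by hat $1$. Let $k(y)$ be the least maximizing index in $\{1,3,5,\dots\}$; it is measurable, being determined by countably many inequalities between measurable functions of $y$. Since $E\sum_pr_pm_p=0$, the value of $(k,\ell)$ is $\frac14+\frac14E\,S_f=\Phi(f)=V_2$.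 $\blacksquare$

## 9. The cyclic partition with an optimal partition inside

The cyclic partition wastes its fourth piece: when $r_1=r_2=r_3$ it yields $S_f=0$. We now use the piece $\{x_1=x_2=x_3\}$ for an optimal strategy on the remaining hats. This proves the lower bound in Theorem 2.3.

**Step 1: the partition and its $S$.** Let $f'$ be optimal, indexed by $p\ge1$, with coefficients $c'_{p,i}$. Keep $f_1,f_2,f_3$ from Example 2 and put $f_{3+p}(x)=1_{\{x_1=x_2=x_3\}}\,f'_p(x_4,x_5,\dots)$ for $p\ge1$. The coefficients of $f_1,f_2,f_3$ are those of Example 2. For $i\le3$, $c_{3+p,i}=0$, because $000$ and $111$ contribute opposite amounts. For $i>3$, $c_{3+p,i}=\frac14c'_{p,i-3}$, since the event $x_1=x_2=x_3$ has probability $\frac14$. Hence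
$$S_f=\max\Bigl\{\tfrac14\max(r_1-r_2,\,r_2-r_3,\,r_3-r_1),\ \tfrac14S_{f'}(r_4,r_5,\dots)\Bigr\}.$$
As in Example 2, $S_f\ge\frac12$ if $r_1,r_2,r_3$ are not all equal, and otherwise $S_f\ge\frac14S_{f'}$.

**Step 2: correlate the first three signs.** Use $\nu_d$ with $m=3$ and $d=(0,D,2D)$, $D=\sqrt{10}/2$. By (9) the first three signs are all equal with probability $q=\sqrt{10}-3$, and $(r_4,r_5,\dots)$ are fair signs independent of them. Optimality of $f'$ means $E\,S_{f'}=4(V_2-\frac14)$. By Lemma 2,
$$W\ge\tfrac14+\tfrac14\Bigl[\tfrac12(1-q)+\tfrac q4\cdot4\bigl(V_2-\tfrac14\bigr)\Bigr]=\tfrac14+\tfrac18(1-q)+\tfrac q4\bigl(V_2-\tfrac14\bigr)=\tfrac38-\tfrac{(\sqrt{10}-3)(3-4V_2)}{16}.$$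
The right side is increasing in $V_2$. With $V_2\ge\frac7{20}$ we have $3-4V_2\le\frac85$, so
$$W\ge\tfrac38-\tfrac{\sqrt{10}-3}{10}=\tfrac{27-4\sqrt{10}}{40}>0.3587,$$
using $\sqrt{10}<3.163$. $\blacksquare$

## 10. Two square waves leave a positive fraction uncovered

It remains to show $W\le\frac{\sqrt3}4$. For $t\ge0$ let $E_t=\{y\in[0,1]:\varepsilon(ty)=1\}$ and write $|\cdot|$ for Lebesgue measure.

**Step 1: reduce to the union of two sets $E_s,E_t$.** The map $x\mapsto1-x$ preserves measure and flips all digits of almost every $x$. Averaging the integral for $(k,g)$ over $x$ and $1-x$, twice the value of $(k,g)$ equals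
$$\int\!\!\int\bigl[x_{k(y)}\,\varepsilon(g(x)y)+(1-x_{k(y)})\,\varepsilon(g(1-x)y)\bigr]dx\,dy .$$
For each $(x,y)$ exactly one of the two weights is $1$, so the integrand is at most the indicator of $y\in E_{g(x)}\cup E_{g(1-x)}$. Hence twice the value is at most $\sup_{s,t}|E_s\cup E_t|$, and it suffices to prove the following.

**Lemma 6.** $|E_s\cup E_t|\le\frac{\sqrt3}2$ for all $s,t\ge0$.

Let $\varsigma_s(v)=1-2\varepsilon(sv)$. For $s>0$ this equals $\operatorname{sgn}\sin(\pi sv)$ for a.e. $v\in[0,1]$. Let $b=\frac14(1+\varsigma_s)(1+\varsigma_t)$, the indicator that $\varepsilon(sv)=\varepsilon(tv)=0$, and $\beta=\int_0^1b=1-|E_s\cup E_t|$. We must bound $\beta$ from below. Both waves start with $\varepsilon=0$ at $v=0$, so we weight the interval by the decreasing function $2(1-v)$, whose transform is nonnegative, and prove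
$$\int_0^12(1-v)\,b(v)\,dv\ge\tfrac14.\tag{10}$$

**Step 2: one wave.** Let $L_s=\int_0^12(1-v)\varsigma_s(v)\,dv$. If $s<1$, then $\varsigma_s=1$ on $[0,1]$ and $L_s=1$. We claim $L_s\ge\frac1{2s}$ for $s\ge1$. If $1\le s<2$, then $\varsigma_s$ is $+1$ before $\frac1s$ and $-1$ after, so $L_s=1-2\bigl(1-\frac1s\bigr)^2\ge\frac12\ge\frac1{2s}$. If $s\ge2$, each full period $[\frac{2i}s,\frac{2i+2}s]\subset[0,1]$ contributes $\int_0^{1/s}2\cdot\frac1s\,dv=\frac2{s^2}$, because the weight drops by $\frac2s$ when $v$ increases by $\frac1s$. There are $\lfloor s/2\rfloor\ge s/4$ full periods. The incomplete last period contributes at least $0$, because its positive part comes first and the weight is nonnegative and decreasing. So $L_s\ge\frac s4\cdot\frac2{s^2}=\frac1{2s}$. In particular $L_s>0$ for all $s\ge0$.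

**Step 3: (10) when $\min(s,t)<1$.** Say $s<1$. Then $\varsigma_s=1$ and $b=\frac12(1+\varsigma_t)$, so the left side of (10) is $\frac12(1+L_t)\ge\frac12$.

**Step 4: (10) when $s,t\ge1$.** Here we need the interaction $\int_0^12(1-v)\varsigma_s\varsigma_t\,dv$. Let $q_J(z)=\frac4\pi\sum_{j\le J,\,j\text{ odd}}\frac{\sin\pi jz}j$ be the Fourier partial sum of $\operatorname{sgn}\sin\pi z$. It converges in $L^2$ over a period. The interval $[0,s]$ is covered by finitely many periods, so $q_J(sv)\to\varsigma_s(v)$ in $L^2([0,1])$, and likewise for $t$. Hence the products $q_J(sv)q_J(tv)$ converge to $\varsigma_s\varsigma_t$ in $L^1([0,1])$, and since the weight is bounded, the interaction is the limit as $J\to\infty$ of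
$$\int_0^12(1-v)\,q_J(sv)\,q_J(tv)\,dv=\frac8{\pi^2}\sum_{\substack{j,k\le J\\ j,k\text{ odd}}}\frac{\kappa(\pi(js-kt))-\kappa(\pi(js+kt))}{jk}.$$
Here, and in this step only, $\kappa$ denotes the function
$$\kappa(\omega)=\int_0^12(1-v)\cos\omega v\,dv=\frac{2(1-\cos\omega)}{\omega^2},\qquad\kappa(0)=1 .$$
Since $0\le\kappa(\omega)\le4/\omega^2$, we may drop the terms $\kappa(\pi(js-kt))\ge0$. For the others use $(js+kt)^2\ge4jkst$. With $\sum_{j\text{ odd}}j^{-2}=\pi^2/8$, for every $J$ the sum is at least
$$-\frac8{\pi^2}\sum_{j,k\text{ odd}}\frac1{jk}\cdot\frac4{\pi^2\cdot4jkst}=-\frac8{\pi^4st}\Bigl(\frac{\pi^2}8\Bigr)^2=-\frac1{8st}.$$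
Expanding $4b=1+\varsigma_s+\varsigma_t+\varsigma_s\varsigma_t$ and using $\int_0^12(1-v)\,dv=1$ and Step 2,
$$4\int_0^12(1-v)\,b\,dv\ \ge\ 1+\frac1{2s}+\frac1{2t}-\frac1{8st}\ \ge\ 1,$$
where the last inequality is $4s+4t\ge1$ after multiplication by $8st$. This is (10).

**Step 5: from the weighted to the plain measure.** Since $0\le b\le1$ and the weight $2(1-v)$ is decreasing, moving the mass $\beta$ of $b$ as far left as possible can only increase the weighted integral:
$$\tfrac14\le\int_0^12(1-v)\,b(v)\,dv\le\int_0^\beta2(1-v)\,dv=2\beta-\beta^2=1-(1-\beta)^2 .$$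
So $(1-\beta)^2\le\frac34$, that is, $|E_s\cup E_t|=1-\beta\le\frac{\sqrt3}2$. $\square$

**End of the proof of Theorem 2.3.** By Step 1 and Lemma 6, $W\le\frac{\sqrt3}4<\frac12$, and Section 9 gives the lower bound. With Theorem 1, $V_2<W<\frac12$. The three numbers $V_2$, $W$ and, by (iii), $\frac12$ are the suprema over $(2^{\widehat{\mathcal S}_1})^2$, $2^{\widehat{\mathcal S}_1}\times\widehat{\mathcal M}_1$ and $\widehat{\mathcal M}_1^2$, so both inclusions strictly increase the supremum. The exact value of $W$ is not determined by these arguments. $\blacksquare$
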